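\title{Closed forcings as projections of supercompact Prikry forcing}

\begin{abstract}
Let $\mathcal U$ be a normal measure over $P_\kappa(\kappa^+)$ and let $\mathbb P_{\mathcal U}$ be the supercompact Prikry forcing with $\mathcal U$. We show that if $2^\kappa=\kappa^+$, then every $<\!\kappa$-closed forcing with a dense subset of size at most $\kappa^+$ is a projection of $\mathbb P_{\mathcal U}$. In particular $\mathrm{Add}(\kappa^+,1)$ and $\mathrm{Col}(\kappa,\kappa^+)$ are projections of $\mathbb P_{\mathcal U}$, consistently relative to a supercompact cardinal. For $\mathrm{Add}(\kappa^+,1)$ the hypothesis $2^\kappa=\kappa^+$ is also necessary. In the other direction, a $\le\!\kappa$-distributive projection of $\mathbb P_{\mathcal U}$ preserves stationary subsets of $\kappa^+\cap\mathrm{cof}(<\!\kappa)$, and consequently closure cannot be weakened to distributivity.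
\end{abstract}

\section{The question and the results}\label{sec:intro}

Throughout, $\kappa$ is a cardinal and $\mathcal U$ is a \emph{normal measure} over $P_\kappa(\kappa^+)=\{x\subseteq\kappa^+:|x|<\kappa\}$: a $\kappa$-complete ultrafilter that is \emph{fine} ($\{x:\gamma\in x\}\in\mathcal U$ for each $\gamma<\kappa^+$) and \emph{normal} (a function $f$ with $f(x)\in x$ for $\mathcal U$-almost all $x$ is constant on a set in $\mathcal U$). A cardinal $\kappa$ that carries such a measure is \emph{$\kappa^+$-supercompact}, and $\kappa$ is \emph{supercompact} if there is a normal measure over $P_\kappa(\lambda)$ for every cardinal $\lambda\ge\kappa$.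

\subsection*{The forcing}
Let $Z=\{x\in P_\kappa(\kappa^+): x\cap\kappa\in\kappa\}$, a set in $\mathcal U$, and write $\kappa_y=y\cap\kappa$ for $y\in Z$. For $x,y\in Z$ put
\[
x\prec y\iff x\subseteq y\ \text{ and }\ \mathrm{otp}(x)<\kappa_y .
\]
A typical $y$ is a small copy of $\kappa^+$ in which $\kappa_y$ plays the role of $\kappa$, and $x\prec y$ says that $x$ is a small subset of this copy. A \emph{stem} is a finite, possibly empty, sequence $x_1\prec\dots\prec x_n$ of elements of $Z$. Magidor's \emph{supercompact Prikry forcing} $\mathbb P_{\mathcal U}$ consists of the pairs $(s,A)$ such that $s$ is a stem, $A\in\mathcal U$, $A\subseteq Z$, and $s^\frown y$ is a stem for every $y\in A$. We put $(t,B)\le(s,A)$ if $t$ end-extends $s$, the new entries of $t$ belong to $A$, and $B\subseteq A$. If moreover $t=s$, the extension is \emph{direct}. The greatest element is $1_{\mathbb P_{\mathcal U}}=(\langle\rangle,Z)$.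

\subsection*{Projections}
A map $\pi:\mathbb P\to\mathbb R$ between forcing notions with greatest elements is a \emph{projection} if it is order-preserving, $\pi(1_{\mathbb P})=1_{\mathbb R}$, and it has the \emph{lifting property}: for every $p\in\mathbb P$ and $r\le\pi(p)$ there is $p'\le p$ with $\pi(p')\le r$. A forcing $\mathbb Q$ \emph{is a projection of} $\mathbb P$ if there is a projection $\pi:\mathbb P\to\mathrm{RO}(\mathbb Q)\setminus\{0\}$, where $\mathrm{RO}(\mathbb Q)$ is the Boolean completion of $\mathbb Q$. Equivalently, $\mathrm{RO}(\mathbb Q)$ completely embeds into $\mathrm{RO}(\mathbb P)$. In this case every $\mathbb P$-generic filter $G$ induces a $\mathbb Q$-generic filter $H$ with $V\subseteq V[H]\subseteq V[G]$, so the projections of $\mathbb P$ measure which generic objects are always found on the way to $V[G]$.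

Let $\mathrm{Add}(\kappa^+,1)$ be the set of partial functions from $\kappa^+$ to $2$ of size $<\kappa^+$, and for a cardinal $\lambda\ge\kappa$ let $\mathrm{Col}(\kappa,\lambda)$ be the set of partial functions from $\kappa$ to $\lambda$ of size $<\kappa$, both ordered by reverse inclusion. The following question comes from the work of Benhamou, Thei and Weltsch \cite{BTW}.

\begin{quote}
\emph{Is it consistent, relative to large cardinals, that $\mathrm{Add}(\kappa^+,1)$ is a projection of $\mathbb P_{\mathcal U}$ for some $\kappa$ and some normal measure $\mathcal U$ over $P_\kappa(\kappa^+)$? What about $\mathrm{Col}(\kappa,\kappa^+)$?}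
\end{quote}

The forcing $\mathbb P_{\mathcal U}$ adds an $\omega$-sequence of small sets that covers $\kappa^+$. It gives $\kappa$ and $\kappa^+$ cofinality $\omega$ and collapses $\kappa^+$, while it adds no bounded subset of $\kappa$ and preserves $\kappa^{++}$ (Lemma~\ref{lem:basic}). A projection of $\mathbb P_{\mathcal U}$ inherits the last two properties, and when $2^\kappa=\kappa^+$ the two forcings in the question have them as well. They differ from $\mathbb P_{\mathcal U}$ in keeping $\kappa$ regular: $\mathrm{Col}(\kappa,\kappa^+)$ performs the collapse of $\kappa^+$ alone, and $\mathrm{Add}(\kappa^+,1)$ keeps $\kappa^+$ regular too. So the question is whether a generic object of length $\kappa$ or $\kappa^+$ can be assembled in $\omega$ steps along the Prikry sequence. A count of dense sets, and the behavior of normal measures on $\kappa$, suggest that the direct way of doing so should fail (Section~\ref{sec:generic}). It succeeds.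

\subsection*{Results}
A forcing is \emph{$<\!\kappa$-closed} if every decreasing sequence of length $<\kappa$ has a lower bound, and \emph{$\le\!\kappa$-distributive} if the intersection of at most $\kappa$ dense open sets is dense.

\begin{theorem}\label{thm:main}
Assume $2^\kappa=\kappa^+$ and let $\mathcal U$ be any normal measure over $P_\kappa(\kappa^+)$. Every $<\!\kappa$-closed forcing with a dense subset of size $\le\kappa^+$ is a projection of $\mathbb P_{\mathcal U}$. In particular, $\mathrm{Add}(\kappa^+,1)$ and $\mathrm{Col}(\kappa,\kappa^+)$ are projections of $\mathbb P_{\mathcal U}$.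
\end{theorem}

\begin{corollary}\label{cor:con}
If \textnormal{ZFC} $+$ ``there is a supercompact cardinal'' is consistent, then so is \textnormal{ZFC} $+$ ``there is a $\kappa^+$-supercompact cardinal $\kappa$ such that, for every normal measure $\mathcal U$ over $P_\kappa(\kappa^+)$, both $\mathrm{Add}(\kappa^+,1)$ and $\mathrm{Col}(\kappa,\kappa^+)$ are projections of $\mathbb P_{\mathcal U}$''.
\end{corollary}

Thus both parts of the question have a positive answer. The remaining results describe how far Theorem~\ref{thm:main} reaches.

\begin{theorem}\label{thm:converse}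
Let $\mathcal U$ be any normal measure over $P_\kappa(\kappa^+)$.
\begin{enumerate}
\item[(a)] $\mathrm{Add}(\kappa^+,1)$ is a projection of $\mathbb P_{\mathcal U}$ if and only if $2^\kappa=\kappa^+$.
\item[(b)] If $2^\kappa=\kappa^+$ and $\lambda\ge\kappa$ is a cardinal, then $\mathrm{Col}(\kappa,\lambda)$ is a projection of $\mathbb P_{\mathcal U}$ if and only if $\lambda\le\kappa^+$.
\end{enumerate}
\end{theorem}

We do not determine whether $2^\kappa=\kappa^+$ is necessary for $\mathrm{Col}(\kappa,\kappa^+)$ to be a projection.

Let $\kappa^+\cap\mathrm{cof}(<\!\kappa)$ be the set of ordinals below $\kappa^+$ of cofinality less than $\kappa$. A forcing \emph{preserves the stationarity} of $S\subseteq\kappa^+$ if it forces that $S$ meets every club subset of $\kappa^+$ in the extension.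

\begin{theorem}\label{thm:stat}
If $\mathbb Q$ is $\le\!\kappa$-distributive and a projection of $\mathbb P_{\mathcal U}$, then $\mathbb Q$ preserves the stationarity of every stationary set $S\subseteq\kappa^+\cap\mathrm{cof}(<\!\kappa)$.
\end{theorem}

\begin{corollary}\label{cor:sharp}
It is consistent, relative to a supercompact cardinal, that $\kappa$ is $\kappa^+$-super\-compact, $2^\kappa=\kappa^+$, and some $\le\!\kappa$-distributive forcing of size $\kappa^+$ is not a projection of $\mathbb P_{\mathcal U}$ for any normal measure $\mathcal U$ over $P_\kappa(\kappa^+)$. So ``closed'' in Theorem~\ref{thm:main} cannot be weakened to ``distributive''.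
\end{corollary}

Section~\ref{sec:prelim} collects the background. The core of Theorem~\ref{thm:main} is in Section~\ref{sec:generic}, where we find one condition of the ultrapower of $\mathbb Q$ that lies in the image of every dense open subset of $\mathbb Q$. Section~\ref{sec:proj} turns such conditions into a projection and proves Theorems~\ref{thm:main} and~\ref{thm:converse} and Corollary~\ref{cor:con}. Sections~\ref{sec:stat} and~\ref{sec:club} prove Theorem~\ref{thm:stat} and Corollary~\ref{cor:sharp}.

\section{Background}\label{sec:prelim}

\subsection*{The ultrapower}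
Let $j:V\to M\cong\mathrm{Ult}(V,\mathcal U)$ be the ultrapower embedding, with $M$ transitive. We use the following standard facts (see \cite[\S22]{Kanamori}):
\[
\mathrm{crit}(j)=\kappa,\qquad {}^{\kappa^+}M\subseteq M,\qquad \kappa^+<j(\kappa),\qquad [\mathrm{id}]_{\mathcal U}=j''\kappa^+,\qquad j''\kappa^+\cap j(\kappa)=\kappa .
\]
By \L o\'s's theorem, $X\in\mathcal U$ if and only if $j''\kappa^+\in j(X)$, and $[F]_{\mathcal U}\in j(D)$ if and only if $\{x:F(x)\in D\}\in\mathcal U$. For instance $Z\in\mathcal U$ because $j''\kappa^+\cap j(\kappa)=\kappa\in j(\kappa)$. Since $\mathrm{crit}(j)=\kappa$, we have $j(y)=j''y$ whenever $|y|<\kappa$.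

The cardinal $\kappa$ is inaccessible, so $\kappa^{<\kappa}=\kappa$. Moreover $(\kappa^+)^{<\kappa}=\kappa^+$. This is an instance of a theorem of Solovay (see \cite[\S22]{Kanamori}), and here it can be seen directly: a function from some $\mu<\kappa$ into $\kappa^+$ maps into some $\alpha<\kappa^+$, and there are at most $\kappa^\mu=\kappa$ functions from $\mu$ to $\alpha$. If $2^\kappa=\kappa^+$, then also $(\kappa^+)^\kappa=(2^\kappa)^\kappa=\kappa^+$.

\subsection*{Stems and one-step extensions}
The relation $\prec$ is transitive: if $x\prec y\prec z$, then $x\subseteq z$ and $\mathrm{otp}(x)<\kappa_y\le\mathrm{otp}(y)<\kappa_z$. For $x\in Z$ let $Z_x=\{y\in Z:x\prec y\}$. By fineness and $\kappa$-completeness almost all $y\in Z$ contain $x\cup\{\mathrm{otp}(x)\}$, and these $y$ satisfy $x\prec y$; so $Z_x\in\mathcal U$. For a stem $s$ let $Z_s=\{y\in Z:s^\frown y\text{ is a stem}\}$; it equals $Z$ if $s$ is empty and $Z_x$ if $s$ ends with $x$. If $(s,A)$ is a condition and $x\in A$, then $(s^\frown x,A\cap Z_x)$ is a condition below $(s,A)$, the \emph{one-step extension} by $x$. For a generic $G\subseteq\mathbb P_{\mathcal U}$,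 the \emph{Prikry sequence} $\langle x_n:n\ge1\rangle$ is the union of the stems of the conditions in $G$.

\begin{lemma}\label{lem:basic}
\begin{enumerate}
\item[(a)] The Prikry sequence is infinite and $\bigcup_nx_n=(\kappa^+)^V$. Hence in $V[G]$ both $\kappa$ and $(\kappa^+)^V$ have cofinality $\omega$, and $|(\kappa^+)^V|\le\kappa$.
\item[(b)] $\mathbb P_{\mathcal U}$ is $\kappa^{++}$-c.c., so it preserves $\kappa^{++}$.
\item[(c)] \textnormal{(Prikry property)} For every condition $(s,A)$ and every statement $\sigma$ of the forcing language there is a direct extension $(s,A')\le(s,A)$ that decides $\sigma$.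
\item[(d)] $\mathbb P_{\mathcal U}$ adds no bounded subset of $\kappa$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Given $(s,A)$ and $\gamma<\kappa^+$, fineness provides $x\in A$ with $\gamma\in x$, and the one-step extension by $x$ lengthens the stem and forces $\gamma\in\bigcup_nx_n$. Each $x_n$ has size $<\kappa$ in $V$, so $x_n$ is bounded in $\kappa^+$ and $x_n\cap\kappa$ is bounded in $\kappa$.

(b) Conditions $(s,A)$ and $(s,B)$ have the common extension $(s,A\cap B)$, so the members of an antichain have distinct stems, and there are at most $(\kappa^+)^{<\kappa}=\kappa^+$ stems.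

(c) See Magidor \cite{Magidor} or Gitik \cite{Gitik}.

(d) Let $\dot a$ name a subset of $\mu<\kappa$. For $\xi<\mu$ take $(s,A_\xi)\le(s,A)$ deciding ``$\xi\in\dot a$''. Then $(s,\bigcap_{\xi<\mu}A_\xi)$ decides $\dot a$.
\end{proof}

\subsection*{Boolean completions}
For a poset $\mathbb Q$ let $\mathbb B=\mathrm{RO}(\mathbb Q)$, $\mathbb B^+=\mathbb B\setminus\{0\}$, and let $e:\mathbb Q\to\mathbb B^+$ be the canonical map. It is order-preserving, has dense range, and $q,q'$ are compatible if and only if $e(q)\wedge e(q')\neq0$. If $H$ is generic for $\mathbb Q$, then $\hat H=\{b:\exists q\in H\ e(q)\le b\}$ is generic for $\mathbb B^+$; if $K$ is generic for $\mathbb B^+$, then $e^{-1}[K]$ is generic for $\mathbb Q$; and the two operations yield the same extensions. A dense subposet of $\mathbb Q$ has an isomorphic completion. A generic filter $K\subseteq\mathbb B^+$ contains exactly one of $b,-b$ for each $b\in\mathbb B$, and a statement $\varphi$ holds in $V[K]$ if and only if its Boolean value $\|\varphi\|$ is in $K$. Finally,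
\begin{equation}\label{eq:pullback}
D\subseteq\mathbb B^+\text{ dense open}\ \Longrightarrow\ e^{-1}[D]\subseteq\mathbb Q\text{ dense open.}
\end{equation}
Indeed, given $q$ take $b\le e(q)$ in $D$ and $q'$ with $e(q')\le b$; then $q'$ is compatible with $q$, and any common extension lies in $e^{-1}[D]$. It follows that $\mathbb B^+$ is $\le\!\kappa$-distributive when $\mathbb Q$ is.

The next two lemmas translate between projections and names for generic filters. In both, $\mathbb P$ is a forcing with greatest element and $\mathbb B$ is a complete Boolean algebra.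

\begin{lemma}\label{lem:projtoname}
Let $\pi:\mathbb P\to\mathbb B^+$ be a projection and let $\dot K$ name $\{b\in\mathbb B^+:\exists p\in\dot G\ \pi(p)\le b\}$.
\begin{enumerate}
\item[(a)] If $D\subseteq\mathbb B^+$ is dense open, then $\pi^{-1}[D]$ is dense in $\mathbb P$. For each $b\in\mathbb B^+$ there is $p$ with $\pi(p)\le b$.
\item[(b)] $\mathbb P$ forces that $\dot K$ is a $V$-generic filter on $\mathbb B^+$.
\item[(c)] For $p\in\mathbb P$ and $b\in\mathbb B$: $p\Vdash b\in\dot K$ if and only if $\pi(p)\le b$.
\end{enumerate}
\end{lemma}

\begin{proof}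
(a) Given $p$, take $d\le\pi(p)$ in $D$ and lift it to $p'\le p$ with $\pi(p')\le d$. For the second claim lift $b\le1=\pi(1_{\mathbb P})$.

(b) If $p,p'\in G$, $\pi(p)\le b$ and $\pi(p')\le b'$, then a common extension $p''\in G$ has $\pi(p'')\le b\wedge b'$. So $K$ is a filter, and it meets every dense open set by (a).

(c) If $\pi(p)\le b$, then $p\Vdash b\in\dot K$ by definition. If $\pi(p)\not\le b$, lift $\pi(p)\wedge-b\neq0$ to $p'\le p$ with $\pi(p')\le-b$. Then $p'\Vdash-b\in\dot K$, so $p\not\Vdash b\in\dot K$.
\end{proof}

\begin{lemma}\label{lem:nametoproj}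
Let $\dot K$ be a $\mathbb P$-name such that $\mathbb P$ forces $\dot K$ to be a $V$-generic filter on $\mathbb B^+$, and such that for every $b\in\mathbb B^+$ some $p\in\mathbb P$ forces $b\in\dot K$. Then
\[
\pi(p)=\bigwedge B_p,\qquad B_p=\{b\in\mathbb B:p\Vdash b\in\dot K\},
\]
defines a projection $\pi:\mathbb P\to\mathbb B^+$.
\end{lemma}

\begin{proof}
\emph{$\pi(p)\ne0$.} Suppose $\bigwedge B_p=0$. The set $E=\{c\in\mathbb B^+:\exists b\in B_p\ \ c\wedge b=0\}$ is dense, because for $c\neq0$ some $b\in B_p$ has $c\not\le b$, and then $c\wedge-b\in E$. If $p\in G$, then $K$ contains $B_p$ and a member of $E$, hence two disjoint elements, which is impossible for a filter on $\mathbb B^+$.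

\emph{Order.} If $p'\le p$, then $B_p\subseteq B_{p'}$, so $\pi(p')\le\pi(p)$.

\emph{$\pi(1_{\mathbb P})=1$.} If $b\neq1$, then some $p$ forces $-b\in\dot K$, so $b\notin B_{1_{\mathbb P}}$.

\emph{Lifting.} Let $0\neq r\le\pi(p)$. If $p\Vdash-r\in\dot K$, then $r\le\pi(p)\le-r$, which is impossible. So some $p'\le p$ forces $-r\notin\dot K$, that is, $r\in\dot K$. Then $r\in B_{p'}$ and $\pi(p')\le r$.
\end{proof}

The equivalence with complete embeddings mentioned in Section~\ref{sec:intro} follows: a projection gives the embedding $b\mapsto\|b\in\dot K\|$, and the preimage of the generic filter under a complete embedding satisfies the hypotheses of Lemma~\ref{lem:nametoproj}.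

One density argument will be used several times. We identify a generic filter for $\mathrm{Add}(\kappa^+,1)$ with its union $g:\kappa^+\to2$.

\begin{lemma}\label{lem:blocks}
Let $g$ be $V$-generic for $\mathrm{Add}(\kappa^+,1)$ and let $g_\alpha(i)=g(\kappa\cdot\alpha+i)$ for $\alpha<\kappa^+$, $i<\kappa$. Every $a\in({}^\kappa2)^V$ equals $g_\alpha$ for some $\alpha<\kappa^+$. Hence, if $2^\kappa\ge\kappa^{++}$ in $V$, then $(\kappa^{++})^V$ is not a cardinal in any model that contains $V[g]$.
\end{lemma}

\begin{proof}
The domain of a condition $p$ is bounded in $\kappa^+$, say by $\kappa\cdot\alpha$, and $p\cup\{(\kappa\cdot\alpha+i,a(i)):i<\kappa\}$ forces $g_\alpha=a$.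
\end{proof}

\section{A condition in the image of every dense set}\label{sec:generic}

How can the Prikry sequence produce a generic filter for $\mathbb Q$? The direct way is to read off a decreasing sequence of conditions $\rho_1\ge\rho_2\ge\cdots$, where $\rho_{n+1}=F(x_{n+1})$ for a function $F\in V$ that depends on $\rho_n$. A condition $(s,A)$ says nothing about the next point except that it lies in $A$, so it can be extended to force $\rho_{n+1}\in D$ as soon as $\{x:F(x)\in D\}$ meets every set in $\mathcal U$, that is, belongs to $\mathcal U$. This leads to the following notion.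

\begin{definition}\label{def:generic}
A function $F:Z\to\mathbb Q$ is \emph{$\mathcal U$-generic} if $\{x\in Z:F(x)\in D\}\in\mathcal U$ for every dense open $D\subseteq\mathbb Q$. Equivalently, $r=[F]_{\mathcal U}\in j(\mathbb Q)$ satisfies $r\in j(D)$ for every dense open $D\subseteq\mathbb Q$.
\end{definition}

Conversely, any $r\in\bigcap_Dj(D)$ is represented by a function that maps almost all of $Z$ into $\mathbb Q$, and we may change it on a null set to obtain a $\mathcal U$-generic $F:Z\to\mathbb Q$. The tool for building $r$ is the closure that $j(\mathbb Q)$ has in $V$.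

\begin{lemma}\label{lem:descent}
Let $T$ be a $<\!\kappa$-closed poset.
\begin{enumerate}
\item[(a)] Every decreasing sequence in $j(T)$ of length $\le\kappa^+$ that belongs to $V$ has a lower bound in $j(T)$.
\item[(b)] If $\mathcal D$ is a nonempty family of at most $\kappa^+$ dense open subsets of $T$, then every $u\in j(T)$ has an extension in $\bigcap_{E\in\mathcal D}j(E)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The sequence belongs to $M$ since ${}^{\kappa^+}M\subseteq M$. Its length is below $j(\kappa)$, and $j(T)$ is $<\!j(\kappa)$-closed in $M$.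

(b) Write $\mathcal D=\{E_i:i<\kappa^+\}$. Each $j(E_i)$ is dense open in $j(T)$. Let $u_0=u$, choose $u_{i+1}\le u_i$ in $j(E_i)$, and at limits $i\le\kappa^+$ let $u_i$ be a lower bound given by (a). Then $u_{\kappa^+}$ is as required.
\end{proof}

\begin{example}[posets of size $\kappa$]\label{ex:small}
Assume $2^\kappa=\kappa^+$ and let $\mathbb Q=\mathrm{Add}(\kappa,1)$, the partial functions from $\kappa$ to $2$ of size $<\kappa$. It is $<\!\kappa$-closed of size $\kappa^{<\kappa}=\kappa$, so it has at most $2^\kappa=\kappa^+$ dense open subsets. Lemma~\ref{lem:descent}(b) applied to all of them gives $r$ at once.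
\end{example}

For posets of size $\kappa^+$ this count fails. For example, the sets
\[
D_X=\{q\in\mathrm{Col}(\kappa,\kappa^+):0\in\mathrm{dom}(q)\text{ and }(q(0)\in X\text{ or }1\in\mathrm{dom}(q))\},\qquad X\subseteq\kappa^+,
\]
are dense open and pairwise distinct, since $\{(0,\xi)\}\in D_X$ if and only if $\xi\in X$. So there are $2^{\kappa^+}$ dense open sets, while Lemma~\ref{lem:descent} handles $\kappa^+$ of them. One level down, the same shortage is fatal.

\begin{example}[normal measures on $\kappa$]\label{ex:negative}
Let $\mathcal W$ be a normal measure on $\kappa$ with ultrapower embedding $i$, and let $F:\kappa\to\mathrm{Add}(\kappa,1)$ be arbitrary. There is a dense open $D$ with $F(\alpha)\notin D$ for $\mathcal W$-almost all $\alpha$. To see this, let $a:\kappa\to2$ extend $i(F)(\kappa)\upharpoonright\kappa$. As $a\subseteq i(a)$, we have $F(\alpha)\upharpoonright\alpha\subseteq a$ for almost all $\alpha$. Let $C$ be the club of $\gamma<\kappa$ with $\mathrm{dom}(F(\alpha))\subseteq\gamma$ for all $\alpha<\gamma$, and let $D$ be the dense open set of those $q$ for which there are $\beta<\beta'$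 in $\mathrm{dom}(q)$ with $q(\beta)\neq a(\beta)$ and $(\beta,\beta']\cap C\ne\emptyset$. Suppose $\alpha\in C$ and $F(\alpha)\upharpoonright\alpha\subseteq a$. If $F(\alpha)$ differs from $a$ at $\beta$, then $\beta\ge\alpha$, while $\mathrm{dom}(F(\alpha))$ lies below the next point of $C$ after $\alpha$. So $F(\alpha)\notin D$.
\end{example}

In Example~\ref{ex:negative} the poset is a union of $\kappa$ pieces of size $<\kappa$, and $i$ gains nothing on such a piece $T$, because $i(T)=i''T$. A poset of size $\kappa^+$ is a union of $\kappa^+$ pieces of size $\kappa$. Such a piece can itself be $<\!\kappa$-closed, and then Example~\ref{ex:small} applies to it. The idea is to treat the pieces one after another.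

\begin{example}[the collapse]\label{ex:col}
Assume $2^\kappa=\kappa^+$ and let $\mathbb Q=\mathrm{Col}(\kappa,\kappa^+)$. For $0<\alpha<\kappa^+$ let $T_\alpha$ be the set of conditions with range contained in $\alpha$. Each $T_\alpha$ is closed under unions of chains of length $<\kappa$ and has size $\kappa$. Choose $r_1\in j(T_1)$ in the image of every dense open subset of $T_1$, then $r_2\le r_1$ in $j(T_2)$ in the image of every dense open subset of $T_2$, and so on through all $\alpha<\kappa^+$, starting from the union of the earlier conditions at limit stages. The union $r=\bigcup_\alpha r_\alpha$ is in $M$ and has size $<j(\kappa)$ there, so it is a condition of $j(\mathbb Q)$.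

Consider $D_\beta=\{q:\beta\in\mathrm{ran}(q)\}$. The set $D_\beta\cap T_\alpha$ is empty for $\alpha\le\beta$ and dense in $T_\alpha$ for $\alpha>\beta$. So the pieces are far from being complete suborders, but $D_\beta$ is seen correctly by $T_{\beta+1}$, and $r\le r_{\beta+1}\in j(D_\beta)$. Thus $j''\kappa^+\subseteq\mathrm{ran}(r)$, which says that $x\subseteq\mathrm{ran}(F(x))$ for almost all $x$. The coordinates below $\kappa$ account for at most $\kappa$ of the values $j(\beta)$; all others are taken at coordinates in $[\kappa,j(\kappa))$, which is the room that $j$ provides.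

It is essential that $r_\alpha$ stays inside $j(T_\alpha)$. If $r_\alpha$ took a value $\ge j(\alpha+1)$, no extension of it would lie in $j(T_{\alpha+1})$, and the next stage could not be carried out.
\end{example}

What remains is to find such pieces in an arbitrary closed poset, and to show that \emph{every} dense open set is seen correctly by some piece.

\begin{proposition}\label{prop:generic}
Assume $2^\kappa=\kappa^+$. Let $\mathbb Q$ be a nonempty $<\!\kappa$-closed poset with $|\mathbb Q|\le\kappa^+$. Then there is a $\mathcal U$-generic function $F:Z\to\mathbb Q$.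
\end{proposition}

\begin{proof}
\emph{The pieces.} In general there is no canonical lower bound such as the union, so we fix one: let $L$ assign a lower bound to each nonempty decreasing sequence in $\mathbb Q$ of length $<\kappa$. For $X\subseteq\mathbb Q$ let $\mathrm{cl}(X)$ be the least superset of $X$ closed under $L$. It is reached from $X$ in $\kappa$ steps, by adding the values of $L$ at successor steps and taking unions at limits, because $\kappa$ is regular. If $|X|\le\kappa$, every step has size $\le\kappa^{<\kappa}=\kappa$, so $|\mathrm{cl}(X)|\le\kappa$. Enumerate $\mathbb Q=\{q_\xi:\xi<\kappa^+\}$, possibly with repetitions, and let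
\[
T_\alpha=\mathrm{cl}(\{q_\xi:\xi<\alpha\}),\qquad0<\alpha<\kappa^+ .
\]
The $T_\alpha$ are nonempty, $\subseteq$-increasing, $<\!\kappa$-closed as posets, of size $\le\kappa$, and their union is $\mathbb Q$. Moreover,
\begin{equation}\label{eq:cont}
T_\alpha=\bigcup_{\beta<\alpha}T_\beta\qquad\text{if }\mathrm{cof}(\alpha)=\kappa .
\end{equation}
Indeed, the union is contained in $T_\alpha$ and contains $q_\xi$ for all $\xi<\alpha$. It is closed under $L$, because a sequence of length $<\kappa$ from it lies in a single $T_\beta$ with $\beta<\alpha$.

\emph{Reflection.} Let $D\subseteq\mathbb Q$ be dense open. We claim that $D\cap T_\alpha$ is dense open in $T_\alpha$ for some $\alpha$. It is open in $T_\alpha$ for every $\alpha$. For $q\in\mathbb Q$ pick $d(q)\le q$ in $D$. Since $|T_\beta|\le\kappa$ and $\kappa^+$ is regular, for every $\beta$ there is $\beta'<\kappa^+$ with $d''T_\beta\subseteq T_{\beta'}$. Build a strictly increasing sequence $\langle\beta_i:i<\kappa\rangle$ with $d''T_{\beta_i}\subseteq T_{\beta_{i+1}}$ and let $\alpha=\sup_i\beta_i$. Then $\mathrm{cof}(\alpha)=\kappa$, so $T_\alpha=\bigcup_iT_{\beta_i}$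 by \eqref{eq:cont}, and this set is closed under $d$.

\emph{The descent.} Let $\mathcal D_\alpha$ be the family of dense open subsets of $T_\alpha$. Then $|\mathcal D_\alpha|\le2^\kappa=\kappa^+$. By recursion on $0<\alpha<\kappa^+$ we choose a decreasing sequence of conditions
\[
r_\alpha\in j(T_\alpha)\quad\text{with}\quad r_\alpha\in j(E)\ \text{ for all }E\in\mathcal D_\alpha .
\]
At stage $\alpha$ the earlier conditions lie in $j(T_\alpha)$, since $j(T_\beta)\subseteq j(T_\alpha)$ for $\beta<\alpha$. By Lemma~\ref{lem:descent}(a) they have a lower bound $u\in j(T_\alpha)$; for $\alpha=1$ let $u$ be any element of $j(T_1)$. By Lemma~\ref{lem:descent}(b) there is $r_\alpha\le u$ as required. At the end, Lemma~\ref{lem:descent}(a) applied to $\mathbb Q$ gives a lower bound $r\in j(\mathbb Q)$ of all $r_\alpha$.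

Let $D\subseteq\mathbb Q$ be dense open and take $\alpha$ with $E=D\cap T_\alpha\in\mathcal D_\alpha$. Then $r\le r_\alpha\in j(E)\subseteq j(D)$, and $j(D)$ is open in $j(\mathbb Q)$, so $r\in j(D)$.
\end{proof}

\section{Closed forcings are projections}\label{sec:proj}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $\mathbb Q$ be $<\!\kappa$-closed with a dense subset $\mathbb Q_0$ of size $\le\kappa^+$. The set $\mathbb Q_0$ need not be closed, so we close it in $\kappa$ steps under a function choosing lower bounds, as in the proof of Proposition~\ref{prop:generic}. The result is a dense $<\!\kappa$-closed subset of size $\le(\kappa^+)^{<\kappa}=\kappa^+$ with the same Boolean completion. So we may assume $|\mathbb Q|\le\kappa^+$.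

The conditions read off from the Prikry sequence have to decrease, so we need a $\mathcal U$-generic function below every condition. For $q\in\mathbb Q$ the cone $\{q'\in\mathbb Q:q'\le q\}$ is $<\!\kappa$-closed, and a dense open subset of $\mathbb Q$ is dense open in the cone after intersecting with it. Proposition~\ref{prop:generic} applied to the cone gives $F_q:Z\to\mathbb Q$ with
\begin{equation}\label{eq:Fq}
F_q(x)\le q\ \text{ for all }x\in Z,\qquad\{x:F_q(x)\in D\}\in\mathcal U\ \text{ for all dense open }D\subseteq\mathbb Q .
\end{equation}
A projection must also satisfy $\pi(1)=1$, so every condition of $\mathbb Q$ must have a chance to enter the generic filter, and nothing in \eqref{eq:Fq} ensures this. We therefore let the first Prikry point choose a starting condition freely. By fineness $\bigcup Z=\kappa^+$, and the members of $Z$ have size $<\kappa$, so $|Z|\ge\kappa^+$. Fix a surjection $x\mapsto q(x)$ from $Z$ onto $\mathbb Q$ and define $\rho$ on nonempty stems by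
\[
\rho(\langle x\rangle)=q(x),\qquad\rho(s^\frown x)=F_{\rho(s)}(x).
\]
For a generic $G$ with Prikry sequence $\langle x_n:n\ge1\rangle$ let $H$ be the upward closure in $\mathbb Q$ of $\{\rho(x_1,\dots,x_n):n\ge1\}$. These conditions decrease with $n$ by \eqref{eq:Fq}, so $H$ is a filter. A condition with nonempty stem $s$ forces $\rho(s)\in\dot H$.

The filter $H$ is $V$-generic. Let $D\subseteq\mathbb Q$ be dense open and let $(s,A)$ be a condition; after a one-step extension, $s\neq\langle\rangle$. By \eqref{eq:Fq} there is $x\in A$ with $F_{\rho(s)}(x)\in D$, and $(s^\frown x,A\cap Z_x)$ forces $\rho(s^\frown x)\in D\cap\dot H$.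

Let $\mathbb B=\mathrm{RO}(\mathbb Q)$ and let $\dot K$ name the generic filter $\hat H$ on $\mathbb B^+$. Given $b\in\mathbb B^+$, take $q$ with $e(q)\le b$ and $x\in Z$ with $q(x)=q$; then $(\langle x\rangle,Z_x)\Vdash b\in\dot K$. By Lemma~\ref{lem:nametoproj}, $\mathbb Q$ is a projection of $\mathbb P_{\mathcal U}$.

Finally, $\mathrm{Add}(\kappa^+,1)$ is $<\!\kappa^+$-closed of size $(\kappa^+)^\kappa=\kappa^+$, and $\mathrm{Col}(\kappa,\kappa^+)$ is $<\!\kappa$-closed of size $(\kappa^+)^{<\kappa}=\kappa^+$; in both, unions serve as lower bounds.
\end{proof}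

\begin{proof}[Proof of Corollary~\ref{cor:con}]
A forcing is \emph{$\kappa$-directed closed} if every directed set of fewer than $\kappa$ conditions has a lower bound. Let $\kappa$ be supercompact. By Laver's theorem \cite{Laver} there is a forcing extension $V_1$ in which $\kappa$ is supercompact and remains so after every $\kappa$-directed closed forcing. Let $f:\kappa^+\to2$ be $V_1$-generic for $\mathrm{Add}(\kappa^+,1)$ and let $W=V_1[f]$. This forcing is $\kappa$-directed closed, since the union of a small directed set is a condition. So $\kappa$ is supercompact in $W$, and normal measures over $P_\kappa(\kappa^+)$ exist there. The forcing is also $<\!\kappa^+$-closed, so $W$ has the same $\kappa$-sequences of ordinals as $V_1$; in particular it has the same subsets of $\kappa$ and the same $\kappa^+$. By Lemma~\ref{lem:blocks} over $V_1$, the sequence $\langle f_\alpha:\alpha<\kappa^+\rangle$ lists all of $({}^\kappa2)^W$. So $2^\kappa=\kappa^+$ in $W$, and Theorem~\ref{thm:main} applies there.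
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:converse}]
If $\mathbb Q$ is a projection of $\mathbb P_{\mathcal U}$, then $V[G]$ contains a $V$-generic filter for $\mathbb Q$ by Lemma~\ref{lem:projtoname}(b), and $(\kappa^{++})^V$ is a cardinal in $V[G]$ by Lemma~\ref{lem:basic}(b).

(a) If $\mathrm{Add}(\kappa^+,1)$ is a projection, Lemma~\ref{lem:blocks} excludes $2^\kappa\ge\kappa^{++}$, so $2^\kappa=\kappa^+$. The converse is part of Theorem~\ref{thm:main}.

(b) A generic filter for $\mathrm{Col}(\kappa,\lambda)$ gives a surjection from $\kappa$ onto $\lambda$. If $\lambda\ge\kappa^{++}$ this collapses $\kappa^{++}$, so $\mathrm{Col}(\kappa,\lambda)$ is not a projection. If $\kappa\le\lambda\le\kappa^+$, then $\mathrm{Col}(\kappa,\lambda)$ is $<\!\kappa$-closed of size $\le(\kappa^+)^{<\kappa}=\kappa^+$, and Theorem~\ref{thm:main} applies.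
\end{proof}

\begin{remark}[the hypotheses of Theorem~\ref{thm:main}]\label{rem:hyp}
Closure is used in Lemma~\ref{lem:descent}, for the pieces and for $\mathbb Q$. The size bound makes $\mathbb Q$ a union of $\kappa^+$ pieces of size $\kappa$ and gives the surjection $x\mapsto q(x)$. The equation $2^\kappa=\kappa^+$ bounds $|\mathcal D_\alpha|$ and the size of $\mathrm{Add}(\kappa^+,1)$.

The size bound cannot be dropped, since $\mathrm{Col}(\kappa,\kappa^{++})$ is $<\!\kappa$-closed and is not a projection. Closure is the subject of Corollary~\ref{cor:sharp}. For $2^\kappa=\kappa^+$, Theorem~\ref{thm:converse}(a) shows only that the last sentence of Theorem~\ref{thm:main} needs it. If $2^\kappa>\kappa^+$, then $\mathrm{Add}(\kappa^+,1)$ collapses $\kappa^{++}$ by Lemma~\ref{lem:blocks}, so it is not $\kappa^{++}$-c.c.\ and has no dense subset of size $\kappa^+$. It is therefore not a counterexample to the general statement, for which the necessity of $2^\kappa=\kappa^+$ is not established here.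
\end{remark}

\section{Distributive projections preserve stationary sets}\label{sec:stat}

Fix a $\le\!\kappa$-distributive forcing $\mathbb Q$, its completion $\mathbb B$, and a projection $\pi:\mathbb P_{\mathcal U}\to\mathbb B^+$. Recall from Section~\ref{sec:prelim} that $\mathbb B^+$ is $\le\!\kappa$-distributive. We write $\pi(s,A)$ for $\pi((s,A))$. The Prikry property descends to $\mathbb B$:
\begin{equation}\label{eq:prikryB}
\text{for every $(s,A)$ and every $\mathbb B$-statement $\varphi$, some $(s,A')\le(s,A)$ has $\pi(s,A')$ deciding $\varphi$.}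
\end{equation}
Indeed, let $b=\|\varphi\|$ and let $(s,A')$ decide ``$b\in\dot K$''. Then $(s,A')$ forces $b\in\dot K$ or $-b\in\dot K$, and Lemma~\ref{lem:projtoname}(c) gives $\pi(s,A')\le b$ or $\pi(s,A')\le-b$.

The plan is as follows. Suppose that below a fixed condition $(s,A_1)$ every $\mathbb B$-name for an ordinal below $\kappa^+$ can be bounded by a direct extension. Then the next point of a club $\dot C$ above $\alpha$ is bounded by some $g(\alpha)$ with $g\in V$, and at a closure point $\gamma$ of $g$ of cofinality $<\kappa$ we can intersect the fewer than $\kappa$ measure one sets involved and force $\gamma\in\dot C$. For $\mathbb P_{\mathcal U}$-names such bounds do not exist: by fineness, no direct extension of $(s,A_1)$ bounds the supremum of the next Prikry point. For $\mathbb B$-names they exist if $s$ is chosen well. To choose $s$ we measure how many further Prikry points are needed to enter a dense subset of $\mathbb B^+$.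

\subsection*{Diagonal intersections}
We need two forms. First, if $A_\gamma\in\mathcal U$ for $\gamma<\kappa^+$, then $\{x:\forall\gamma\in x\ (x\in A_\gamma)\}\in\mathcal U$, because the elements of $j''\kappa^+$ are the $j(\gamma)$, and $j''\kappa^+\in j(A_\gamma)$. The second form is indexed by stems.

\begin{lemma}\label{lem:diag}
If $A_t\in\mathcal U$ for every stem $t$, then
\[
\triangle_tA_t=\{x\in Z:x\in A_t\text{ for every stem $t$ all of whose entries are}\prec x\}\in\mathcal U .
\]
\end{lemma}

\begin{proof}
Let $\vec A=\langle A_t:t\text{ a stem}\rangle$. We must show $j''\kappa^+\in j(\vec A)_{t'}$ whenever $t'$ is a stem in the sense of $M$ with all entries $\prec j''\kappa^+$. Such an entry is a subset of $j''\kappa^+$ of order type less than $j''\kappa^+\cap j(\kappa)=\kappa$. So it has the form $j''y=j(y)$ with $y\in P_\kappa(\kappa^+)$. Hence $t'=j(t)$ for a finite sequence $t$, which is a stem by elementarity, and $j(\vec A)_{t'}=j(A_t)\ni j''\kappa^+$.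
\end{proof}

\subsection*{The rank of a stem}

\begin{definition}\label{def:good}
Let $D\subseteq\mathbb B^+$ be dense open. A stem $t$ is \emph{$0$-good for $D$} if $\pi(t,A)\in D$ for some condition $(t,A)$. It is \emph{$(n+1)$-good for $D$} if $\{x\in Z_t:t^\frown x\text{ is $n$-good for }D\}\in\mathcal U$.
\end{definition}

If $\pi(t,A)\in D$, then $\pi(t^\frown x,A\cap Z_x)\in D$ for all $x\in A$, since $D$ is open. So $0$-good implies $1$-good, and by induction $n$-good implies $(n+1)$-good. Also by induction, if $D\subseteq D'$, then $n$-good for $D$ implies $n$-good for $D'$.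

\begin{lemma}\label{lem:rank}
Let $s$ be a stem.
\begin{enumerate}
\item[(a)] For every dense open $D\subseteq\mathbb B^+$ there is $n$ such that $s$ is $n$-good for $D$. Let $n_s(D)$ be the least such $n$.
\item[(b)] The numbers $n_s(D)$ are bounded, so the \emph{rank} $n_s=\max_Dn_s(D)<\omega$ exists.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Call a stem \emph{bad} if it is not $n$-good for $D$ for any $n$. If $t$ is bad, then $A_t=\{x\in Z_t:t^\frown x\text{ is bad}\}\in\mathcal U$. Otherwise almost every $t^\frown x$ is $n$-good for some $n$ depending on $x$; by countable completeness one $n$ works for almost all $x$, and $t$ is $(n+1)$-good. Put $A_t=Z$ if $t$ is not bad.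

Suppose $s$ is bad and let $A^*=Z_s\cap\triangle_tA_t$. Consider an extension of $(s,A^*)$ with stem $s^\frown\langle y_1,\dots,y_k\rangle$, and let $t_i=s^\frown\langle y_1,\dots,y_i\rangle$. All entries of $t_i$ are $\prec y_{i+1}$ by transitivity, and $y_{i+1}\in A^*$, so $y_{i+1}\in A_{t_i}$. By induction every $t_i$ is bad. But by Lemma~\ref{lem:projtoname}(a) some extension $p$ of $(s,A^*)$ has $\pi(p)\in D$, and its stem is $0$-good. This is a contradiction.

(b) Otherwise pick $D_k$ with $n_s(D_k)\ge k$ for $k<\omega$. By distributivity $D=\bigcap_kD_k$ is dense open, and $n_s(D)\ge n_s(D_k)\ge k$ for all $k$, contradicting (a).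
\end{proof}

\begin{example}\label{ex:rank}
Let $2^\kappa=\kappa^+$, $\mathbb Q=\mathrm{Add}(\kappa^+,1)$, and let $\pi$ be the projection from the proof of Theorem~\ref{thm:main}. Every nonempty stem $s$ has rank exactly $1$. Given $D$, almost all $x\in Z_s$ have $e(\rho(s^\frown x))\in D$ by \eqref{eq:pullback} and \eqref{eq:Fq}, and $\pi(s^\frown x,Z_x)\le e(\rho(s^\frown x))$; so $n_s\le1$. If $n_s=0$, the filter $\{b:\exists A\ \pi(s,A)\le b\}$ would meet every dense open set, but its complement is dense open because $\mathbb B$ is atomless.
\end{example}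

\subsection*{Bounding names at a stem of minimal rank}
If $s$ is $n_s$-good for $D$, almost all $s^\frown x$ are $(n_s-1)$-good for $D$, but the measure one set depends on $D$. So the rank need not drop along one-step extensions; in Example~\ref{ex:rank} it never does after the first step. The next lemma shows that an unbounded name forces a drop. If $\dot\tau$ cannot be bounded, then it is forced to be at least the supremum of the next Prikry point. Each value $\eta$ of $\dot\tau$ then leaves only $\kappa$ candidates $x$ for that point, and by distributivity one dense set $D^*$ can demand, along with the value $\eta$, everything that is difficult for any of these candidates.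

\begin{lemma}\label{lem:bound}
Let $(s,A_1)$ be a condition such that $n_{s^\frown x}\ge n_s$ for all $x\in A_1$. For every $\mathbb B$-name $\dot\tau$ for an ordinal below $\kappa^+$ there are $\gamma<\kappa^+$ and $(s,A)\le(s,A_1)$ with $\pi(s,A)\Vdash\dot\tau<\gamma$.
\end{lemma}

\begin{proof}
Let $n=n_s$. If $n=0$, then $s$ is $0$-good for the dense open set of conditions deciding $\dot\tau$. So $\pi(s,B)\Vdash\dot\tau=\eta$ for some $B$ and $\eta$, and we take $A=B\cap A_1$ and $\gamma=\eta+1$.

Let $n\ge1$ and suppose that the conclusion fails.

\emph{The name dominates the next point.} By \eqref{eq:prikryB} and the failure of the conclusion, for each $\gamma<\kappa^+$ there is $(s,A_\gamma)\le(s,A_1)$ with $\pi(s,A_\gamma)\Vdash\dot\tau\ge\gamma$. Let $A=\{x\in A_1:\forall\gamma\in x\ (x\in A_\gamma)\}\in\mathcal U$. For $x\in A$ let $A^x=Z_x\cap A_1\cap\bigcap_{\gamma\in x}A_\gamma$, which is in $\mathcal U$ by $\kappa$-completeness. Then $(s^\frown x,A^x)\le(s,A_\gamma)$ for all $\gamma\in x$, so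
\begin{equation}\label{eq:dom}
\pi(s^\frown x,A^x)\Vdash\dot\tau\ge\sup x .
\end{equation}

\emph{One dense set for all candidates.} For $x\in A$ we have $n_{s^\frown x}\ge n$, so there is a dense open $D_x$ for which $s^\frown x$ is not $(n-1)$-good. For $\eta<\kappa^+$ let $E_\eta$ be the set of $b\in\mathbb B^+$ with $b\in D_x$ for all $x\in A$ satisfying $\sup x\le\eta$. These $x$ are subsets of $\eta+1$ of size $<\kappa$, so there are at most $\kappa^{<\kappa}=\kappa$ of them, and $E_\eta$ is dense open by $\le\!\kappa$-distributivity. Let
\[
D^*=\{b\in\mathbb B^+:\exists\eta<\kappa^+\ (b\Vdash\dot\tau=\eta\text{ and }b\in E_\eta)\}.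
\]
This set is open, and it is dense: first decide $\dot\tau=\eta$, then extend into $E_\eta$. Since $n_s(D^*)\le n$, the stem $s$ is $n$-good for $D^*$. As $n\ge1$, there is $x\in A$ such that $s^\frown x$ is $(n-1)$-good for $D^*$. Fix this $x$.

\emph{Transfer from $D^*$ to $D_x$.} We show by induction on $m$: if a stem $t$ is $m$-good for $D^*$ and $\pi(t,A')\Vdash\dot\tau\ge\sup x$ for some condition $(t,A')$, then $t$ is $m$-good for $D_x$. For $m=0$ let $\pi(t,B)\in D^*$ and $b=\pi(t,A'\cap B)$. Then $b\in D^*$, say $b\Vdash\dot\tau=\eta$ and $b\in E_\eta$. Since $b\le\pi(t,A')$, we get $\eta\ge\sup x$, and hence $b\in D_x$. For $m+1$, almost all $y$ are in $A'$ and have $t^\frown y$ $m$-good for $D^*$. For such $y$ we have $\pi(t^\frown y,A'\cap Z_y)\le\pi(t,A')\Vdash\dot\tau\ge\sup x$, so $t^\frown y$ is $m$-good for $D_x$ by the induction hypothesis. Thus $t$ is $(m+1)$-good for $D_x$.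

By \eqref{eq:dom} this applies to $t=s^\frown x$, $A'=A^x$ and $m=n-1$. So $s^\frown x$ is $(n-1)$-good for $D_x$, contradicting the choice of $D_x$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:stat}]
Let $S\subseteq\kappa^+\cap\mathrm{cof}(<\!\kappa)$ be stationary and suppose that $b_0\in\mathbb B^+$ forces $\dot C$ to be a club in $\kappa^+$ disjoint from $S$. Replacing $\dot C$ by a name that equals $\dot C$ below $b_0$ and $\kappa^+$ below $-b_0$, we may assume that $\mathbb B^+$ forces $\dot C$ to be a club. By Lemma~\ref{lem:projtoname}(a) take $p_0$ with $\pi(p_0)\le b_0$. Among the conditions below $p_0$ choose $(s,A_1)$ with $n_s$ minimal. For $x\in A_1$ the one-step extension by $x$ is also below $p_0$, so $n_{s^\frown x}\ge n_s$, and Lemma~\ref{lem:bound} applies.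

For $\alpha<\kappa^+$ let $\dot\tau_\alpha$ name $\min(\dot C\setminus(\alpha+1))$, and choose $g(\alpha)<\kappa^+$ and $(s,A^\alpha)\le(s,A_1)$ with $\pi(s,A^\alpha)\Vdash\dot\tau_\alpha<g(\alpha)$. The limit ordinals $\gamma<\kappa^+$ with $g''\gamma\subseteq\gamma$ form a club in $V$, so there is such a $\gamma$ in $S$. Let $\{\alpha_i:i<\mu\}$ be cofinal in $\gamma$ with $\mu=\mathrm{cof}(\gamma)<\kappa$. By $\kappa$-completeness $p=(s,\bigcap_{i<\mu}A^{\alpha_i})$ is a condition below $p_0$, and $\pi(p)$ forces $\alpha_i<\dot\tau_{\alpha_i}<\gamma$ for all $i<\mu$. So $\pi(p)$ forces that $\gamma$ is a limit point of $\dot C$, hence $\gamma\in\dot C\cap S$. This contradicts $\pi(p)\le\pi(p_0)\le b_0$.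
\end{proof}

Distributivity was used for countably many dense sets in Lemma~\ref{lem:rank}(b) and for $\kappa$ many in the definition of $E_\eta$. The restriction on cofinalities was used only in the last intersection; Remark~\ref{rem:cofkappa} shows that it cannot be removed.

\section{Shooting a club}\label{sec:club}

By Theorem~\ref{thm:stat}, to prove Corollary~\ref{cor:sharp} we need a $\le\!\kappa$-distributive forcing of size $\kappa^+$ that destroys a stationary subset of $\kappa^+\cap\mathrm{cof}(<\!\kappa)$. The natural candidate adds a club disjoint from $S$ by closed initial segments. The difficulty is distributivity: to meet $\kappa$ dense sets we build a decreasing sequence of length $\kappa$, and all the suprema that occur at its limit stages must avoid $S$. If $S$ is itself generic, we can build this sequence together with a condition that decides $S$, and keep each supremum out of $S$ when it appears.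

Let $V_1$, $f$ and $W=V_1[f]$ be as in the proof of Corollary~\ref{cor:con}. Recall that in $W$ the cardinal $\kappa$ is supercompact and $2^\kappa=\kappa^+$, and that $W$ and $V_1$ have the same $\kappa$-sequences of ordinals; so they agree on cofinalities of ordinals below $\kappa^+$ and on bounded subsets of $\kappa^+$. For an infinite regular cardinal $\mu\le\kappa$ define in $W$
\[
S_\mu=\{\alpha<\kappa^+:\mathrm{cof}(\alpha)=\mu,\ f(\alpha)=1\},
\]
and let $\mathbb Q_\mu$ be the set of closed bounded subsets $c$ of $\kappa^+$, including $\emptyset$, with $c\cap S_\mu=\emptyset$. Put $c'\le c$ if $c$ is an initial segment of $c'$.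

\begin{lemma}\label{lem:club}
In $W$: the set $S_\mu$ is stationary, $|\mathbb Q_\mu|=\kappa^+$, the forcing $\mathbb Q_\mu$ is $\le\!\kappa$-distributive, and it adds a club in $\kappa^+$ disjoint from $S_\mu$.
\end{lemma}

\begin{proof}
In $V_1$ we work with the dense set of conditions of $\mathrm{Add}(\kappa^+,1)$ whose domain is an ordinal below $\kappa^+$. Note that $S_\mu$ contains no successor ordinal.

\emph{Stationarity.} Let $p$ force that $\dot C$ is a club in $\kappa^+$. In $V_1$ build a decreasing sequence $\langle p_i:i<\mu\rangle$ with $p_0=p$, and ordinals $\beta_i$ with $\mathrm{dom}(p_i)<\beta_i<\mathrm{dom}(p_{i+1})$ and $p_{i+1}\Vdash\beta_i\in\dot C$, taking unions at limits. Let $\beta=\sup_i\beta_i=\mathrm{dom}(\bigcup_ip_i)$. The $\beta_i$ increase strictly, so $\mathrm{cof}(\beta)=\mu$, and $\bigcup_ip_i\cup\{(\beta,1)\}$ forces $\beta\in\dot C\cap\dot S_\mu$.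

\emph{Size.} We have $|\mathbb Q_\mu|\le(\kappa^+)^\kappa=\kappa^+$, and $\{\alpha+1\}\in\mathbb Q_\mu$ for all $\alpha<\kappa^+$.

\emph{Distributivity.} Let $p$ force that $\langle\dot D_i:i<\kappa\rangle$ are dense open in $\dot{\mathbb Q}_\mu$ and that $c\in\dot{\mathbb Q}_\mu$, where $c\in V_1$. It suffices to find $p'\le p$ and $c'$ end-extending $c$ with $p'\Vdash c'\in\bigcap_i\dot D_i$. In $V_1$ we build, for $i\le\kappa$, decreasing conditions $p_i\le p$ and end-extending sets $c_i$ such that
\[
\gamma_i:=\mathrm{dom}(p_i)>\sup c_i\qquad\text{and}\qquad p_i\Vdash c_i\in\dot{\mathbb Q}_\mu .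
\]
Let $c_0=c$ and let $p_0\le p$ have domain above $\sup c$. Given $p_i$ and $c_i$, the condition $p_i$ forces $c_i\cup\{\gamma_i+1\}\in\dot{\mathbb Q}_\mu$, and that this set has an extension in $\dot D_i$, which lies in $V_1$. So there are $c_{i+1}$ end-extending $c_i\cup\{\gamma_i+1\}$ and $p_{i+1}\le p_i$ with $p_{i+1}\Vdash c_{i+1}\in\dot D_i$, and by lengthening $p_{i+1}$ we arrange $\gamma_{i+1}>\max c_{i+1}$. Thus $\gamma_i<\max c_{i+1}<\gamma_{i+1}$. At a limit $i\le\kappa$ this interleaving gives
\[
\gamma^*:=\sup_{k<i}\gamma_k=\sup_{k<i}\max c_{k+1}<\kappa^+ ,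
\]
so the new supremum is exactly the first ordinal at which $f$ is still undecided. Let $c_i=\bigcup_{k<i}c_k\cup\{\gamma^*\}$ and $p_i=\bigcup_{k<i}p_k\cup\{(\gamma^*,0)\}$. Then $c_i$ is closed, $\gamma_i=\gamma^*+1>\sup c_i$, and $p_i$ forces $\gamma^*\notin\dot S_\mu$, hence $c_i\in\dot{\mathbb Q}_\mu$. At the end $p_\kappa$ forces $c_\kappa\le c_{i+1}\in\dot D_i$ for all $i<\kappa$, so $p'=p_\kappa$ and $c'=c_\kappa$ work.

\emph{The club.} Let $C$ be the union of a $W$-generic filter for $\mathbb Q_\mu$. It is disjoint from $S_\mu$, and it is unbounded because any large successor ordinal can be added to a condition. Any two members of the filter are initial segments of a third, so each member is an initial segment of $C$. Given $\delta<\kappa^+$, take $c$ in the filter with $\max c>\delta$; then $C\cap(\delta+1)=c\cap(\delta+1)$ is closed. So $C$ is closed.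
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:sharp}]
Work in $W$. By Lemma~\ref{lem:club}, $\mathbb Q_\omega$ is a $\le\!\kappa$-distributive forcing of size $\kappa^+$ that destroys the stationary set $S_\omega\subseteq\kappa^+\cap\mathrm{cof}(<\!\kappa)$. By Theorem~\ref{thm:stat} it is not a projection of $\mathbb P_{\mathcal U}$ for any normal measure $\mathcal U$ over $P_\kappa(\kappa^+)$. In the same model Theorem~\ref{thm:main} applies to every $<\!\kappa$-closed forcing with a dense subset of size $\le\kappa^+$. What $<\!\kappa$-closure implies is that the intersection of fewer than $\kappa$ dense open sets is dense; $\mathbb Q_\omega$ has this property, even for $\kappa$ many sets.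
\end{proof}

\begin{remark}\label{rem:cofkappa}
The case $\mu=\kappa$ behaves in the opposite way. In $W$ the forcing $\mathbb Q_\kappa$ is $<\!\kappa$-closed: if the union of a decreasing sequence of length $<\kappa$ is not a condition, then it has no largest element, its supremum has cofinality $<\kappa$ and is not in $S_\kappa$, and adding the supremum gives a lower bound. By Theorem~\ref{thm:main}, $\mathbb Q_\kappa$ is a projection of every $\mathbb P_{\mathcal U}$. By Lemma~\ref{lem:club} it is $\le\!\kappa$-distributive and destroys the stationary set $S_\kappa$. So Theorem~\ref{thm:stat} does not extend to stationary sets of ordinals of cofinality $\kappa$.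
\end{remark}

\begin{thebibliography}{9}

\bibitem{BTW}
Tom Benhamou, Sebastiano Thei, Ben-Zion Weltsch,
\emph{On the Intermediate Models of Strongly Compact Prikry Forcing},
arXiv:2605.09161 (2026).

\bibitem{Gitik}
Gitik, \emph{Prikry-type forcings}, Handbook of Set Theory.

\bibitem{Kanamori}
Kanamori, \emph{The Higher Infinite}.

\bibitem{Laver}
Laver, Israel J. Math. 29 (1978).

\bibitem{Magidor}
Magidor, \emph{On the singular cardinals problem I}, 1977.

\end{thebibliography}
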